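# How many colors can a monochromatically $k$-edge-connected graph carry?

## The value $e(G)-e(H)+\lfloor k/2\rfloor$ and where it comes from

Color the edges of a graph so that any two vertices are still joined by $k$ edge-disjoint paths, each of a single color (different paths may have different colors). How many colors can you use? Here is the answer one would first guess. Take a cheapest spanning $k$-edge-connected subgraph $H$ of $G$. Every edge outside $H$ is superfluous and gets a color of its own. Inside $H$, a cycle through all vertices serves every pair with two paths at once, so one hopes to split $H$ into about $k/2$ pieces, each doing the work of such a cycle, and to spend one color on each. This gives the guess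
$$emc_k(G)=e(G)-e(H)+\Big\lfloor \frac k2\Big\rfloor .\tag{1}$$

Let us make the words precise. All graphs are finite, simple and undirected unless we say "multigraph"; $e(G)$ is the number of edges and $n=|V(G)|$.

**Definition ($k$-edge-connected).** $G$ is $k$-edge-connected if $|V(G)|\ge2$ and $G-E$ is connected for every $E\subset E(G)$ with $|E|\le k-1$. The edge-connectivity $\lambda(G)$ is the largest such $k$.

A *cut* will always be a vertex set $X$ with $\emptyset\neq X\subsetneq V$, and $d_F(X)$ is the number of edges of $F$ between $X$ and $V\setminus X$. Thus $G$ is $k$-edge-connected if and only if $d_G(X)\ge k$ for every cut $X$. By Menger's theorem this is equivalent to: any two vertices are joined by $k$ edge-disjoint paths. Taking $X=\{x\}$ shows that the minimum degree is at least $k$. Since $G$ is simple, $n\ge k+1$, so $n\ge 3$ when $k\ge 2$.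

**Definition (monochromatic $k$-edge-connected coloring).** Let $G$ be $k$-edge-connected. A path is monochromatic if all its edges have the same color. An edge-coloring of $G$ is monochromatic $k$-edge-connected if any two vertices are joined by $k$ edge-disjoint monochromatic paths. We call such a coloring *valid*. The maximum number of colors in a valid coloring is the monochromatic $k$-edge-connection number $emc_k(G)$.

For example, let $G=K_4$ and $k=2$. Give the four edges of a 4-cycle one color and the two diagonals a new color each. Any two vertices are joined by the two arcs of the cycle, so this coloring is valid and has three colors. Here $H=C_4$, and (1) predicts $6-4+1=3$.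

The same recipe works in general: one color on $H$ and a private color on each other edge. Hence, for every $k$-edge-connected $G$,
$$emc_k(G)\ge e(G)-e(H)+1.\tag{2}$$
So the question is about the last term: is it really $\lfloor k/2\rfloor$? The problem, to prove or disprove (1) for every $k\ge2$ and every $k$-edge-connected $G$, with $H$ a spanning $k$-edge-connected subgraph of minimum size, comes from Qingqiong Cai, Shinya Fujita, Henry Liu, Boram Park, "Monochromatic $k$-connection of graphs", arXiv:2402.09254 (2024). The known results recorded there with the problem are due to Li and Li: (1) holds when $k=2$; when $G=K_{k+1}$ with $k\ge3$; and when $G=K_{k,n}$ with $n\ge k\ge 3$.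

## Cycles, $K_4$, $K_5$ and $K_{4,4}$ by hand

**The cycle $C_n$, $k=2$.** Here $H=G$ and the prediction is $1$. Take the ends of an edge $f$. The only two edge-disjoint paths between them are $f$ and the rest of the cycle. So for each edge $f$, all edges other than $f$ have one color. Given two edges, choose $f$ different from both (possible as $n\ge3$): they have the same color. So $emc_2(C_n)=1$.

**$K_4$, $k=3$.** Every vertex has degree $3$, so $H=G$ and the prediction is $6-6+1=1$. Name the vertices $1,2,3,4$. Three edge-disjoint paths from $1$ to $2$ use all edges at $1$ and all edges at $2$. The one starting with $12$ stops at once. The one starting with $13$ is $132$ or $1342$. In the second case the path starting with $14$ is stuck at $4$, since $43$ and $42$ are used. So the paths are $12$, $132$, $142$, and in particular $13$ and $32$ have the same color. By symmetry any two adjacent edges have the same color, so there is only one color.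

**$K_5$, $k=4$.** Again $H=G$, and the prediction is $10-10+2=2$. Two colors are possible: color a 5-cycle red and the complementary 5-cycle blue; each gives two paths between any two vertices. For the upper bound, fix a vertex $x$ and let color $i$ occur on $d_i\ge1$ edges at $x$, so $\sum d_i=4$. For any other vertex $y$, the four paths from $x$ to $y$ use all four edges at $x$, so exactly $d_i$ of them have color $i$. They enter $y$ through $d_i$ distinct edges of color $i$. As $y$ has degree $4=\sum d_i$, it has exactly $d_i$ edges of color $i$ and no others. So each color class is $d_i$-regular, and it connects $x$ to every $y$. A connected 1-regular graph on five vertices does not exist. Hence all $d_i\ge2$, and there are at most two colors.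

**$K_{4,4}$, $k=4$.** The upper bound of 2 follows word for word as for $K_5$. Let the sides be $a_0,\dots,a_3$ and $b_0,\dots,b_3$, with indices mod 4. The edges $a_ib_i,\ a_ib_{i+1}$ form a Hamilton cycle, and so do $a_ib_{i+2},\ a_ib_{i+3}$. So two colors are possible, and (1) holds again.

The guess passes every test. But look at what made the last two cases work: in both, the graph was an edge-disjoint union of Hamilton cycles.

## Cuts of size exactly $k$

The argument for $K_5$ used only that the cut $\{x\}$ had exactly $k$ edges, so that the $k$ paths had no freedom in crossing it. Here is the general form.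

**Lemma 1.** Let $k\ge 2$, let $G$ be $k$-edge-connected with a valid coloring, and let $X$ be a cut with $d_G(X)=k$. Let $1,\dots,r$ be the colors on the edges of this cut, let $G_i$ be the spanning subgraph of all edges of color $i$, and let $d_i=d_{G_i}(X)\ge1$. Then $\sum d_i=k$ and every $G_i$ is a spanning $d_i$-edge-connected graph.

**Proof.** That $\sum d_i=k$ is clear. Let $x\in X$ and $y\notin X$. There are $k$ edge-disjoint monochromatic $x$–$y$ paths, and each uses at least one of the $k$ edges of the cut. Hence each uses exactly one, and every edge of the cut is used. So exactly $d_i$ of the paths have color $i$: the vertices $x,y$ are joined by $d_i$ edge-disjoint paths in $G_i$.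

Now let $Z$ be any cut; we show $d_{G_i}(Z)\ge d_i$. If $Z$ separates a vertex of $X$ from a vertex outside $X$, each of the $d_i$ paths between them crosses $Z$, and we are done. Otherwise $Z$ separates two vertices $x,x'$ on the same side of $X$. Pick $y$ on the other side. Then $Z$ separates $y$ from $x$ or from $x'$, and the first case applies. $\square$

Suppose one tries to prove (1). The lower half asks us to split some minimum $H$ into $\lfloor k/2\rfloor$ spanning pieces that together supply $k$ paths between every pair. Let $G$ be $k$-regular and $k$-edge-connected, with $k$ even, so that $H=G$ has $kn/2$ edges. A 2-edge-connected spanning piece has minimum degree at least 2, so at least $n$ edges, and it has exactly $n$ edges only if it is connected and 2-regular, that is, a Hamilton cycle. So $k/2$ such pieces fit into $kn/2$ edges only if each one is a Hamilton cycle. A $k$-regular $k$-edge-connected graph need not have even one Hamilton cycle, as we shall see. That is where the attempt stops, and Lemma 1 turns the obstruction into a proof.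

**Lemma 2.** Let $k\ge2$ and let $G$ be a simple, $k$-regular, $k$-edge-connected graph with no Hamilton cycle. Then $G$ is its own only choice of $H$, and $emc_k(G)\le\lfloor k/3\rfloor$.

**Proof.** Every spanning $k$-edge-connected subgraph has minimum degree at least $k$, so it is all of $G$. Take a valid coloring, fix a vertex $x$ and apply Lemma 1 to $X=\{x\}$. The colors $1,\dots,r$ at $x$ form spanning $d_i$-edge-connected graphs $G_i$ with $\sum d_i=k$. For every vertex $y$ we have $\deg_{G_i}(y)\ge d_i$, while $\sum_i\deg_{G_i}(y)\le \deg_G(y)= k=\sum_i d_i$. So all these are equalities: each $G_i$ is $d_i$-regular, and every edge of $G$ lies in some $G_i$. Hence exactly $r$ colors are used.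

If $d_i=1$, then $G_i$ is a connected 1-regular graph on $n\ge3$ vertices, which is impossible. If $d_i=2$, then $G_i$ is a connected 2-regular spanning graph, that is, a Hamilton cycle of $G$, which does not exist. So all $d_i\ge3$, and $3r\le\sum d_i=k$. $\square$

The Petersen graph is 3-regular, 3-edge-connected and not Hamiltonian, but for $k=3$ it does no harm: $\lfloor3/3\rfloor=1=\lfloor3/2\rfloor$. From $k=4$ on there is a gap, because $\lfloor k/2\rfloor\ge (k-1)/2>k/3$ for $k\ge4$. What is needed is a simple, non-Hamiltonian, $k$-regular, $k$-edge-connected graph for each $k\ge4$.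

**Theorem 1.** For every $k\ge4$ there are infinitely many simple $k$-regular $k$-edge-connected graphs $G$ (so $H=G$) with
$$emc_k(G)\le\lfloor k/3\rfloor<\lfloor k/2\rfloor=e(G)-e(H)+\lfloor k/2\rfloor .$$

So (1) is false, and it fails for every $k\ge4$. The graphs are built in two moves: thicken the Petersen graph to a $k$-regular multigraph, then replace each vertex by a gadget that makes the graph simple and does not create Hamilton cycles.

## A thickened Petersen graph

Take vertices $u_0,\dots,u_4,w_0,\dots,w_4$, with indices mod 5. The Petersen graph has the edges $u_iu_{i+1}$, forming a 5-cycle $C_1$, the edges $w_iw_{i+2}$, forming a 5-cycle $C_2$, and the *spokes* $u_iw_i$.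

**Step 1: the Petersen graph is not Hamiltonian.** This is a textbook fact; here is a short proof. First, there is no cycle of length 3 or 4. Such a cycle is not contained in the 5-cycles $C_1$ and $C_2$, so it uses a positive even number of spokes. Spokes share no vertices, so no two are consecutive on the cycle. Hence the cycle has length 4, with two spokes $u_iw_i,u_jw_j$ joined by one edge of $C_1$ and one of $C_2$. Then $j-i\equiv\pm1$ and $j-i\equiv\pm2\pmod 5$, which is impossible.

Now suppose there is a Hamilton cycle, with vertices numbered $0,1,\dots,9$ in order. Every vertex lies on exactly one further edge, its chord. Since there are no cycles of length 3 or 4, a chord joins vertices at distance 4 or 5 along the cycle. If all chords had distance 5, then $0,5,6,1$ would form a 4-cycle. So some chord has distance 4, and we may number so that it is $04$. The chord at $5$ goes to $0$, $1$ or $9$. It does not go to $0$, whose chord is $04$. If it goes to $1$, then $0,4,5,1$ is a 4-cycle; if it goes to $9$, then $0,4,5,9$ is one. Both are contradictions.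

**Step 2: choose multiplicities.** We want the edges of $C_1$ and $C_2$ to have multiplicity $a$ and the spokes multiplicity $b$, with $2a+b=k$ for regularity. A cut through both 5-cycles will need $4a\ge k$, and the cut between the two will need $5b\ge k$. Let
$$a=\lceil k/4\rceil,\qquad b=k-2a .$$
Then $4a\ge k$. Moreover $a\le 2k/5$: for $k=4$ we have $a=1\le 8/5$, and for $k\ge5$ we have $a\le(k+3)/4\le 2k/5$, because $5k+15\le8k$. Hence $5b=5k-10a\ge k$, and in particular $b\ge1$. Call the resulting $k$-regular multigraph $M$. For $k=4$ we get $a=1$, $b=2$: the Petersen graph with doubled spokes.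

**Step 3: $M$ is $k$-edge-connected.** Say that $X$ *splits* a set $S$ if both $S\cap X$ and $S\setminus X$ are nonempty. A cut that splits the vertex set of a cycle crosses that cycle at least twice. If $X$ splits both $V(C_1)$ and $V(C_2)$, then $d_M(X)\ge2a+2a\ge k$. If it splits neither, then $X$ is $V(C_1)$ or $V(C_2)$, and $d_M(X)=5b\ge k$. If it splits exactly one, say $V(C_1)$ (the other case is the same with the roles exchanged), we may replace $X$ by its complement so that $X$ misses $V(C_2)$. Then $X\subset V(C_1)$, and all $b|X|$ spoke edges at $X$ are cut, so $d_M(X)\ge 2a+b|X|\ge2a+b=k$.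

## Replacing each vertex by $K_{k,k-1}$

$M$ has parallel edges, and we need a simple graph. The plan is to blow up each vertex so that its $k$ edges end at $k$ different vertices. If we blew up to a complete graph $K_k$, a Hamilton cycle might pass through a blown-up vertex several times (inside a $K_4$ it could use two disjoint edges and leave four times), and contracting would not return a Hamilton cycle of $M$. An unbalanced bipartite gadget forces exactly one passage. This is Meredith's construction.

**Lemma 3 (inflation).** Let $k\ge 4$ and let $M$ be a $k$-regular $k$-edge-connected loopless multigraph on at least 3 vertices whose underlying simple graph is not Hamiltonian. Replace each vertex $x$ by a copy $Q_x$ of $K_{k,k-1}$ with sides $A_x$, $|A_x|=k$, and $B_x$, $|B_x|=k-1$, and attach the $k$ edges of $M$ at $x$ to the $k$ vertices of $A_x$, one edge to each. The resulting graph $G$ is simple, $k$-regular, $k$-edge-connected and not Hamiltonian.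

**Step 1: simple and regular.** Parallel edges of $M$ at $x$ now end at different vertices of $A_x$, and $M$ has no loops, so $G$ is simple. A vertex of $A_x$ has $k-1$ neighbors in $B_x$ and one outside $Q_x$. A vertex of $B_x$ has $k$ neighbors, all in $A_x$.

**Step 2: how cheaply a cut can split a gadget.** Let $Y$ be a cut of $G$ that splits $Q_x$, and let $p=|Y\cap A_x|$, $q=|Y\cap B_x|$. The number of edges of the cut inside $Q_x$ is
$$f=p(k-1-q)+q(k-p).\tag{3}$$
We claim that $f\ge k-1$, and that $f\ge k$ unless $Y\cap Q_x$ or $Q_x\setminus Y$ is a single vertex of $A_x$.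

If $q=0$, then $p\ge1$ and $f=p(k-1)$. This is $k-1$ when $p=1$, where $Y\cap Q_x$ is one vertex of $A_x$, and at least $2(k-1)\ge k$ otherwise. If $q=k-1$, then $p\le k-1$ and $f=(k-1)(k-p)$. This is $k-1$ when $p=k-1$, where $Q_x\setminus Y$ is one vertex of $A_x$, and at least $2(k-1)\ge k$ otherwise. If $1\le q\le k-2$, then $f$ is an affine function of $p$ with values $qk\ge k$ at $p=0$ and $k(k-1-q)\ge k$ at $p=k$. So $f\ge k$ for all $0\le p\le k$.

**Step 3: $G$ is $k$-edge-connected.** Let $Y$ be a cut of $G$. If it splits no $Q_x$, it comes from a cut of $M$ with the same number of edges, so $d_G(Y)\ge k$. If it splits at least two gadgets, then $d_G(Y)\ge2(k-1)\ge k$ by Step 2.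

Let $Y$ split exactly one gadget $Q_x$. If $f\ge k$ we are done. Otherwise, after replacing $Y$ by its complement if necessary, $Y\cap Q_x=\{z\}$ with $z\in A_x$. If $Y=\{z\}$, then $d_G(Y)=k$. If not, $Y'=Y\setminus\{z\}$ is a nonempty union of sets $Q_y$ with $y\ne x$. It is a cut that splits no gadget, so $d_G(Y')\ge k$. Write $e(z,Y')$ for the number of edges from $z$ to $Y'$; it is at most 1, because $z$ has only one neighbor outside $Q_x$. Adding $z$ to $Y'$ gives
$$d_G(Y)=d_G(Y')+k-2e(z,Y')\ge k+k-2\ge k.$$

**Step 4: $G$ is not Hamiltonian.** Suppose $Z$ is a Hamilton cycle of $G$. Every edge inside $Q_x$ joins $A_x$ to $B_x$, and all neighbors of $B_x$ lie in $A_x$. So $Z$ has exactly $2|B_x|=2(k-1)$ edges inside $Q_x$. The degrees in $Z$ of the vertices of $A_x$ add up to $2k$, and $A_x$ is independent. So exactly $2k-2(k-1)=2$ edges of $Z$ leave $Q_x$. Contract every $Q_x$ to a point: $Z$ becomes a connected spanning subgraph of $M$ in which every vertex has degree 2. A connected 2-regular multigraph without loops on at least 3 vertices has no parallel edges, since two parallel edges would form a whole component on two vertices. So it is a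 cycle through all the vertices, a Hamilton cycle of the underlying simple graph of $M$. This is a contradiction. $\square$

**Proof of Theorem 1.** Apply Lemma 3 to the thickened Petersen graph $M$. The result is a simple graph that satisfies the hypotheses of Lemma 3 again, so we may repeat the construction; each time the number of vertices is multiplied by $2k-1$. This gives infinitely many simple, $k$-regular, $k$-edge-connected, non-Hamiltonian graphs $G$. By Lemma 2, $H=G$ and $emc_k(G)\le\lfloor k/3\rfloor$. Finally $\lfloor k/3\rfloor\le k/3<(k-1)/2\le\lfloor k/2\rfloor$ for $k\ge4$. $\blacksquare$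

For $k=4$, one inflation gives a 4-regular graph on $10\cdot7=70$ vertices with $emc_4(G)=1$, where (1) predicts $2$. For $k=4$ and $k=5$ we have $\lfloor k/3\rfloor=1$, so these graphs attain the trivial lower bound (2).

## Graphs with $\lambda(G)=k$: an exact count

If $\lambda(G)=k$, then $G$ has a cut with exactly $k$ edges, and Lemma 1 gives very strong information. It can be turned into an exact formula.

**Theorem 2.** Let $k\ge2$ and $\lambda(G)=k$. Then $emc_k(G)=e(G)-\mu$, where $\mu$ is the minimum of $\sum_{i=1}^r(e(F_i)-1)$ over all $r\ge1$ and all families of pairwise edge-disjoint spanning subgraphs $F_1,\dots,F_r$ of $G$ such that $F_i$ is $d_i$-edge-connected, $d_i\ge2$ and $\sum d_i=k$. Consequently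
$$e(G)-e(H)+1\le emc_k(G)\le e(G)-e(H)+\lfloor k/2\rfloor .$$
The upper bound is attained if and only if some minimum $H$ is an edge-disjoint union of $\lfloor k/2\rfloor$ spanning subgraphs that are all 2-edge-connected ($k$ even), respectively all 2-edge-connected except one that is 3-edge-connected ($k$ odd). In particular, for $k=3$ the statement (1) is true whenever $\lambda(G)=3$.

To see $\mu$ at work, take $G=K_5$ and $k=4$. The only possibilities are $r=1$, $d_1=4$, which forces $F_1=K_5$ and cost $10-1=9$, and $r=2$, $d_1=d_2=2$. In the second case each $F_i$ has at least 5 edges, so each is a Hamilton cycle and the cost is $4+4=8$. So $\mu=8$ and $emc_4(K_5)=10-8=2$, as we found by hand.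

Lemma 1 hands us subgraphs with $d_i\ge1$, while the theorem speaks of $d_i\ge2$. The missing tool is a way to absorb a spanning tree into another piece: adding a tree raises the edge-connectivity by one, and we want to save one tree edge to compensate for the lost color.

**Lemma 4.** Let $A$ be a spanning $s$-edge-connected graph ($s\ge1$) and $T$ a spanning tree on the same vertex set ($n\ge3$), edge-disjoint, with $A\cup T$ simple. Then for some $a\in E(T)$ the graph $A\cup(T-a)$ is $(s+1)$-edge-connected.

**Proof.** For every cut $X$ we have $d_A(X)\ge s$ and $d_T(X)\ge1$. Suppose the claim fails. Then for each $a\in E(T)$ there is a cut $X_a$ in which $A\cup(T-a)$ has at most $s$ edges. This forces $d_A(X_a)=s$ and $d_{T-a}(X_a)=0$. So $a$ is the only edge of $T$ in the cut, and $X_a$ is the vertex set of one of the two components of $T-a$. An edge $xy$ of $A$ crosses $X_a$ exactly when $a$ lies on the path in $T$ from $x$ to $y$. So $xy$ crosses exactly $\mathrm{dist}_T(x,y)$ of the cuts $X_a$. This number is at least 2, because $xy\notin E(T)$: $A$ and $T$ are edge-disjoint and $A\cup T$ is simple. Counting all crossings, and using that $A$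 has minimum degree at least $s$,
$$s(n-1)=\sum_{a\in E(T)}d_A(X_a)\ge2e(A)\ge sn,\tag{4}$$
a contradiction. $\square$

Simplicity is essential. If $A$ is a path with two edges and $T$ is a parallel copy of it, then for each $a\in E(T)$ the twin of $a$ is a bridge of $A\cup(T-a)$, and the conclusion fails for $s=1$.

Now we prove Theorem 2.

**Step 1: $emc_k(G)\ge e(G)-\mu$.** The family $F_1=H$, $d_1=k$ is admissible, so $\mu$ is defined. Given a family attaining $\mu$, give $F_i$ the color $i$ and every other edge its own color. Any two vertices are joined by $d_i$ edge-disjoint paths in each $F_i$, in total by $\sum d_i=k$ edge-disjoint monochromatic paths. The number of colors is $r+e(G)-\sum e(F_i)=e(G)-\mu$.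

**Step 2: from a coloring to a family with all $d_i\ge1$.** Take a valid coloring with the maximum number of colors. Since $\lambda(G)=k$, there is a cut $X$ with $d_G(X)=k$. Lemma 1 gives pairwise edge-disjoint spanning $d_i$-edge-connected graphs $G_1,\dots,G_r$ with $d_i\ge1$ and $\sum d_i=k$. Each of them is a whole color class, and there are at most $e(G)-\sum e(G_i)$ other colors. So the number of colors is at most
$$r+e(G)-\sum_i e(G_i)=e(G)-\sum_i\bigl(e(G_i)-1\bigr).$$
Put $F_i=G_i$.

**Step 3: remove the indices with $d_i=1$ at no cost.** Suppose $d_i=1$ for some $i$. Since $\sum d_i=k\ge2$, we have $r\ge2$; pick $j\ne i$. Let $T$ be a spanning tree of $F_i$. By Lemma 4 with $A=F_j$ and $s=d_j$, there is $a\in E(T)$ such that $F=F_j\cup(T-a)$ is $(d_j+1)$-edge-connected. Replace the two graphs $F_i,F_j$ by the single graph $F$, with index $d_j+1$. The sum of the $d$'s is unchanged, the graphs remain edge-disjoint, and since $e(F_i)\ge n-1$,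
$$e(F)-1=\bigl(e(F_j)-1\bigr)+(n-2)\le\bigl(e(F_j)-1\bigr)+\bigl(e(F_i)-1\bigr).$$
The number of graphs drops by one, so the process stops, and then all $d_i\ge2$. The sum $\sum(e(F_i)-1)$ has not increased, and it is now at least $\mu$. With Step 2, $emc_k(G)\le e(G)-\mu$.

**Step 4: the two bounds and the case of equality.** The lower bound is (2). For the upper bound, consider an admissible family. In every cut, $\bigcup F_i$ has at least $\sum d_i=k$ edges, so $\bigcup F_i$ is spanning and $k$-edge-connected, and $\sum e(F_i)\ge e(H)$. Also $2r\le\sum d_i=k$ gives $r\le\lfloor k/2\rfloor$. Hence $\sum(e(F_i)-1)=\sum e(F_i)-r\ge e(H)-\lfloor k/2\rfloor$, so $\mu\ge e(H)-\lfloor k/2\rfloor$, which is the upper bound.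

If the upper bound is attained, then $\mu=e(H)-\lfloor k/2\rfloor$, and an optimal family has $\sum e(F_i)=e(H)$ and $r=\lfloor k/2\rfloor$. So $\bigcup F_i$ is a minimum $H$. The $d_i$ are $\lfloor k/2\rfloor$ integers, each at least 2, with sum $k$, so they are $2,\dots,2$ for $k$ even and $2,\dots,2,3$ for $k$ odd. Conversely, such a decomposition of a minimum $H$ is an admissible family with $\sum(e(F_i)-1)=e(H)-\lfloor k/2\rfloor$, so $\mu\le e(H)-\lfloor k/2\rfloor$ and the upper bound is attained. For $k=3$ the condition asks for one 3-edge-connected piece, and $F_1=H$ will do. $\blacksquare$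

## An upper bound that needs no tight cut

If $\lambda(G)>k$, Lemma 1 says nothing. A bound of the right shape still holds for every $G$, with $e(H)$ replaced by the least number of edges that the degree condition allows.

**Theorem 3.** For $k\ge3$ and every $k$-edge-connected $G$ on $n$ vertices,
$$emc_k(G)\le e(G)-\lceil kn/2\rceil+\lfloor k/2\rfloor .$$

So the upper half of (1) holds whenever $e(H)=\lceil kn/2\rceil$. For $k=3$ and $e(H)=\lceil 3n/2\rceil$, the bound reads $e(G)-e(H)+1$ and meets (2). So for $k=3$ the statement (1) is true whenever $e(H)=\lceil3n/2\rceil$.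

**Step 1: reduce to a statement about the large color classes.** Take a valid coloring with the maximum number of colors. If a color class had several components, we could recolor them with different colors. Monochromatic paths would stay monochromatic, so the coloring would remain valid, with more colors. Hence every color class is connected. Let $G_1,\dots,G_t$ be the classes with at least two edges, and write
$$V_i=V(G_i),\quad m_i=|V_i|\ge3,\quad e_i=e(G_i)\ge m_i-1,\quad \deg_i=\deg_{G_i},\quad G'=\bigcup_i G_i .$$
The other classes have one edge each, so the number of colors is $t+e(G)-\sum e_i=e(G)-W$ with $W=\sum_i(e_i-1)$. We must show that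
$$W\ge\lceil kn/2\rceil-\lfloor k/2\rfloor .$$

Let $\lambda_i(u,w)$ be the maximum number of edge-disjoint $u$–$w$ paths in $G_i$, which is $0$ if $u\notin V_i$ or $w\notin V_i$. Put $L(u,w)=\sum_i\lambda_i(u,w)$. A one-edge class supplies only one path, that edge itself. So of the $k$ paths between $u$ and $w$, at most one lies outside the large classes, and none does if $uw\in E(G')$. Therefore
$$L(u,w)\ge k-1\ \text{ for all }u\ne w,\qquad L(u,w)\ge k\ \text{ if }uw\in E(G').\tag{5}$$
As $k-1\ge2>0$, any two vertices are joined by a path in $G'$, so $G'$ is connected and spanning, and $t\ge1$. Every vertex $u$ has a neighbor $z$ in $G'$. Since $\lambda_i(u,z)\le\deg_i(u)$, we get $\deg_{G'}(u)\ge L(u,z)\ge k$.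

**Step 2: count paths from one vertex.** The purpose is to compare $2W$ with $\sum_{u\neq v}L(u,v)$ for a fixed vertex $v$. Write $i\ni v$ if $v\in V_i$ and $i\not\ni v$ otherwise. For $i\ni v$ put
$$\psi_i=2e_i-2-\sum_{u\in V_i\setminus v}\lambda_i(u,v)=\sum_{u\in V_i\setminus v}\bigl(\deg_i(u)-\lambda_i(u,v)\bigr)+\deg_i(v)-2,\tag{6}$$
where the second form uses $2e_i=\sum_{u\in V_i}\deg_i(u)$. Since $\sum_{u\ne v}L(u,v)=\sum_{i\ni v}\sum_{u\in V_i\setminus v}\lambda_i(u,v)$, summing $2e_i-2$ over all $i$ gives
$$2W=\sum_{u\ne v}L(u,v)+\sum_{i\ni v}\psi_i+\sum_{i\not\ni v}(2e_i-2).\tag{7}$$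
What we want is essentially $2W\ge k(n-1)$. If $L(u,v)\ge k$ for all $u$, the first sum alone gives this, once we know that the $\psi_i$ are not negative. But (5) guarantees only $k-1$, and the naive count gives $(k-1)(n-1)$. The vertices responsible form the set
$$B=\{u\ne v:\ L(u,v)=k-1\}.$$
Such a $u$ gets one of its paths to $v$ for free, as a one-edge class. The other two sums in (7) have to make up for it.

An example shows the effect. Let $k=3$, $G=K_8$ with vertices $0,\dots,7$. Let $G_1$ be the Hamilton cycle $0,1,\dots,7$, let $G_2$ be the path $0,2,4,1,3$, let $G_3$ be the path $4,6,0,5,7$, and give every other edge its own color. These three classes are edge-disjoint. Two vertices of $V_2=\{0,1,2,3,4\}$, or two vertices of $V_3=\{4,5,6,7,0\}$, have two paths in the cycle and one in $G_2$ or $G_3$. A vertex of $\{1,2,3\}$ and one of $\{5,6,7\}$ have two paths in the cycle and a private edge. So the coloring is valid. For $v=1$ we find $B=\{5,6,7\}$ and $\sum_{u\ne v} L(u,v)=4\cdot3+3\cdot2=18$. Further, $\psi_1=16-2-14=0$, $\psi_2=8-2-4=2$, and the class $G_3\not\ni v$ contributes $2e_3-2=6$. The total is $26=2W$, in agreement with $W=7+3+3=13$.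 Here the deficit of 3 is paid by $G_3$, a class that contains all of $B$ but avoids $v$.

The mechanism is this. A vertex $u\in B$ has a $G'$-neighbor $z$, and $L(u,z)\ge k>L(u,v)$. So $u$ is better connected to $z$ than to $v$, and this happens either in a class through $v$ or in a class that avoids $v$. For $u\in V_i$ let
$$\lambda_i^*(u)=\max_{w\in V_i,\ w\ne u}\lambda_i(u,w)\le\deg_i(u).$$
For $i\ni v$ let $S_i=\{u\in V_i\setminus v:\lambda_i^*(u)>\lambda_i(u,v)\}$. Put $B_2=B\cap\bigcup_{i\ni v}S_i$ and $B_1=B\setminus B_2$. We show that the classes through $v$ pay for $B_2$ and the classes avoiding $v$ pay for $B_1$.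

**Step 3: classes through $v$.** The following claim bounds the second sum in (7).

**Claim 1.** $\psi_i\ge|S_i|$ for $i\ni v$; if $\deg_i(v)\ge2$, then $\psi_i\ge|S_i|+\deg_i(v)-2$.

**Proof.** In (6) all terms $\deg_i(u)-\lambda_i(u,v)$ are at least $0$. For $u\in S_i$ they are at least $1$, since $\deg_i(u)\ge\lambda_i^*(u)>\lambda_i(u,v)$. This settles the case $\deg_i(v)\ge2$.

Let $\deg_i(v)=1$, and let $y$ be the neighbor of $v$ in $G_i$. Since $G_i$ is connected, $\lambda_i(u,v)=1$ for all $u\in V_i\setminus v$, and $\deg_i(y)\ge2$ because $m_i\ge3$. By (6) we need
$$\sum_{u\in V_i\setminus v}(\deg_i(u)-1)\ge|S_i|+1 .$$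
Each $u\in S_i$ contributes at least 1. If $y\notin S_i$, then $y$ contributes at least 1 more. If $y\in S_i$, there is $w$ with $\lambda_i(y,w)\ge2$, and $w\ne v$. Two edge-disjoint $y$–$w$ paths in $G_i$ cannot use the edge $yv$, because $v$ has degree 1 and is not an end of these paths. So $y$ has two edges besides $yv$, $\deg_i(y)\ge3$, and the term of $y$ is at least 2. $\square$

**Step 4: classes avoiding $v$.** The third sum in (7) is bounded by letting the vertices of $B_1$ distribute their charge.

**Claim 2.** $\sum_{i\not\ni v}(2e_i-2)\ge|B_1|$.

**Proof.** For $u\in B_1$ let $h(u)$ be the number of indices $i\not\ni v$ with $u\in V_i$. Let $z$ be any $G'$-neighbor of $u$. By (5), $L(u,z)\ge k$, so $z\ne v$, because $L(u,v)=k-1$. Consider $i\ni v$. If $u\in V_i$, then $u\notin S_i$, so $\lambda_i(u,z)\le\lambda_i^*(u)=\lambda_i(u,v)$. If $u\notin V_i$, then $\lambda_i(u,z)=0=\lambda_i(u,v)$. Summing,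
$$\sum_{i\ni v}\lambda_i(u,z)\le L(u,v)=k-1<k\le L(u,z).$$
So $\lambda_i(u,z)>0$ for some $i\not\ni v$, and then $u,z\in V_i$. In particular $h(u)\ge1$. If $h(u)=1$ and $i$ is the only class counted, then this $i$ serves every $G'$-neighbor $z$ of $u$, so $N_{G'}(u)\cup\{u\}\subset V_i$. As $\deg_{G'}(u)\ge k$, we get $m_i\ge k+1\ge4$.

Let each $u\in B_1$ give $1/h(u)$ to each of its $h(u)$ classes, and let $\sigma_i$ be the total received by the class $i\not\ni v$. Then $\sum_{i\not\ni v}\sigma_i=|B_1|$. If $m_i\ge4$, then $\sigma_i\le m_i\le2m_i-4\le2e_i-2$. If $m_i=3$, all donors to $i$ have $h\ge2$, so $\sigma_i\le3/2<2\le2e_i-2$. Summing over $i$ gives the claim. $\square$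

**Step 5: put the three sums together.** By (5) and the definition of $B$, $\sum_{u\ne v}L(u,v)\ge k(n-1)-|B|$. By Claim 1, $\sum_{i\ni v}\psi_i\ge\sum_{i\ni v}|S_i|\ge|B_2|$. With Claim 2 and (7),
$$2W\ge k(n-1)-|B|+|B_2|+|B_1|=k(n-1).\tag{8}$$

If $k$ is even, (8) says $W\ge kn/2-k/2$, as required. If $k$ is odd and $n$ is even, $k(n-1)$ is odd while $2W$ is even. So $2W\ge k(n-1)+1$, that is, $W\ge kn/2-(k-1)/2$, as required.

**Step 6: $k$ and $n$ both odd.** Now we need
$$W\ge\frac{kn+1}2-\frac{k-1}2=\frac{k(n-1)}2+1 .$$
Both $2W$ and $k(n-1)$ are even, so it suffices to exclude $2W=k(n-1)$. Suppose this equality holds. Then, for every choice of $v$, all inequalities used to obtain (8) are equalities. Keep in mind that $B$, $S_i$, $\psi_i$ and $\sigma_i$ depend on $v$. We obtain, for every $v$: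

- (a) $L(u,v)\in\{k-1,k\}$ for all $u\ne v$;
- (b) $\sigma_i=2e_i-2$ for all $i\not\ni v$;
- (c) $\psi_i=|S_i|$ for all $i\ni v$.

*Every class is spanning.* Suppose $i\not\ni v$ for some $i$ and some $v$. By (b), $m_i\ne3$, since for $m_i=3$ we had $\sigma_i<2e_i-2$. So $m_i\ge4$, and $\sigma_i\le m_i\le2m_i-4\le2e_i-2=\sigma_i$. Hence $\sigma_i=m_i$: every $u\in V_i$ gives the full amount 1 to class $i$, which means $u\in B_1$ and $h(u)=1$. By the proof of Claim 2, $N_{G'}(u)\subset V_i$ for every $u\in V_i$. So $V_i$ is a union of components of $G'$. As $G'$ is connected and spanning, $V_i=V$, contradicting $v\notin V_i$.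

*Every class is a Hamilton cycle.* Given a class $i$, let $v$ be a vertex of maximum degree $\Delta_i\ge2$ in $G_i$. Claim 1 and (c) give $|S_i|=\psi_i\ge|S_i|+\Delta_i-2$, so $\Delta_i=2$. A connected spanning graph of maximum degree 2 is a Hamilton path or a Hamilton cycle. If it is a path, then $\lambda_i(u,w)=1$ for all $u\ne w$, so $S_i=\emptyset$. But $\psi_i=2(n-1)-2-(n-1)=n-3>0$, as $n\ge k+1\ge4$, contradicting (c). So $G_i$ is a Hamilton cycle.

*Contradiction.* Now $\lambda_i(u,w)=2$ for all $i$ and all $u\ne w$, so $L(u,w)=2t$ for every pair. Applying (5) to an edge of $G'$ gives $2t\ge k$, and since $k$ is odd, $2t\ge k+1$. This contradicts (a). $\blacksquare$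

## Complete graphs, and where the bounds stop

Theorem 3 is attained by complete graphs, for every even $k\ge4$ and for $k=3$, with any $n\ge k+1$.

**$K_n$ for even $k\ge4$.** By Walecki's theorem, $K_n$ contains $\lfloor(n-1)/2\rfloor$ edge-disjoint Hamilton cycles, and $\lfloor(n-1)/2\rfloor\ge k/2$ because $n\ge k+1$. Color $k/2$ of them with one color each, and give all other edges distinct new colors. Each cycle supplies two paths between any two vertices, so the coloring is valid. It has $\binom n2-\frac{kn}2+\frac k2$ colors. By Theorem 3 this is the maximum:
$$emc_k(K_n)=\binom n2-\frac{kn}2+\frac k2 .$$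
The union of the $k/2$ cycles is $k$-edge-connected with $kn/2$ edges, the least that the minimum degree allows. So it is a minimum $H$, and (1) holds for these graphs.

**$K_n$ for $k=3$, $n\ge4$.** By Harary's theorem there is a 3-connected graph on $n$ vertices with $\lceil3n/2\rceil$ edges. It is 3-edge-connected, and no spanning 3-edge-connected subgraph has fewer edges, since all degrees are at least 3. So $e(H)=\lceil3n/2\rceil$, and (2) and Theorem 3 give
$$emc_3(K_n)=\binom n2-\lceil 3n/2\rceil+1 .$$

The upper half of (1), namely $emc_k(G)\le e(G)-e(H)+\lfloor k/2\rfloor$, is thus proved when $\lambda(G)=k$ and when $k\ge 3$ and $e(H)=\lceil kn/2\rceil$. The arguments above do not settle it when both $\lambda(G)>k$ and $e(H)>\lceil kn/2\rceil$. In particular, for $k=3$ they leave exactly this case of (1) open.
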